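# Four-fold periodicity of Ext and Tor for $C_p$-Mackey functors

## 1. A resolution of $(\mathbb Z,0)$ that closes up after four steps

We begin by resolving one very small object by projectives, by hand.

Fix a prime $p$, let $G=C_p=\langle\gamma\rangle$, and put $\nu=\sum_{i=0}^{p-1}\gamma^i\in\mathbb Z[G]$. A $C_p$-Mackey functor $M$ consists of two abelian groups $M_G=M(C_p/C_p)$ and $M_e=M(C_p/e)$, homomorphisms $\mathrm{Res}:M_G\to M_e$ and $\mathrm{Tr}:M_e\to M_G$, and an action of $G$ on $M_e$, with $\gamma$ acting by $c_\gamma$, such that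
$$c_\gamma\,\mathrm{Res}=\mathrm{Res},\qquad \mathrm{Tr}\,c_\gamma=\mathrm{Tr},\qquad \mathrm{Res}\,\mathrm{Tr}=\nu .$$
A morphism is a pair of homomorphisms, one at each level, commuting with all of this. Kernels, cokernels, exactness, direct sums and products are computed levelwise.

The object to resolve is $Z_0=(\mathbb Z,0)$, with $\mathbb Z$ at $C_p/C_p$ and $0$ at $C_p/e$. We need projectives, and two suffice.

**The Burnside functor $A=\mathcal A$.** Here $A_G=\mathbb Z\{1,g\}$ with $g=[C_p/e]$, $A_e=\mathbb Z$ with trivial action, $\mathrm{Res}\,1=1$, $\mathrm{Res}\,g=p$, $\mathrm{Tr}\,1=g$. A morphism $f:A\to N$ is determined by $x=f_G(1)\in N_G$, since $f_e(1)=f_e(\mathrm{Res}\,1)=\mathrm{Res}\,x$ and $f_G(g)=f_G(\mathrm{Tr}\,1)=\mathrm{Tr}\,\mathrm{Res}\,x$. Every $x$ occurs: $\mathrm{Res}\,x$ is $G$-fixed, and $\mathrm{Res}\,f_G(g)=\nu\,\mathrm{Res}\,x=p\,\mathrm{Res}\,x=f_e(\mathrm{Res}\,g)$. So $\mathrm{Hom}(A,N)=N_G$.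

**The functor $Q=\mathcal A_{C_p/e}$.** Here $Q_G=\mathbb Z$, $Q_e=\mathbb Z[G]$, $\mathrm{Res}\,1=\nu$, $\mathrm{Tr}\,\gamma^i=1$. A morphism $f:Q\to N$ is determined by $v=f_e(1)\in N_e$: equivariance gives $f_e(\gamma^i)=c_\gamma^iv$, and $f_G(1)=f_G(\mathrm{Tr}\,1)=\mathrm{Tr}\,v$. Every $v$ occurs, since $\mathrm{Res}\,\mathrm{Tr}\,v=\nu v=f_e(\nu)$. So $\mathrm{Hom}(Q,N)=N_e$.

Since $N\mapsto N_G$ and $N\mapsto N_e$ are exact, $A$ and $Q$ are projective. Using one copy of $A$ for each element of $N_G$ and one copy of $Q$ for each element of $N_e$, we see that every $N$ is a quotient of a direct sum of copies of $A$ and $Q$. Call such sums *free*. The projectives are exactly the direct summands of free objects.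

Now resolve $Z_0$, covering a kernel by $A$ or $Q$ at each stage.

The element $1\in(Z_0)_G$ gives an epimorphism $A\to Z_0$ with $1\mapsto1$ and $g\mapsto\mathrm{Tr}\,\mathrm{Res}\,1=0$. Its kernel $Z_1$ has $\mathbb Zg$ at $C_p/C_p$ and $\mathbb Z$ at $C_p/e$, with $\mathrm{Res}\,g=p$ and $\mathrm{Tr}\,1=g$.

The element $1\in(Z_1)_e$ gives an epimorphism $Q\to Z_1$: the augmentation $\varepsilon:\mathbb Z[G]\to\mathbb Z$ at $C_p/e$, and the isomorphism $1\mapsto g$ at $C_p/C_p$. Its kernel is $Z_2=(0,(\gamma-1)\mathbb Z[G])$.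

The element $\gamma-1\in(Z_2)_e$ gives an epimorphism $Q\to Z_2$. Its kernel $Z_3$ has $\mathbb Z$ at $C_p/C_p$ and $\ker(\gamma-1)=\mathbb Z\nu$ at $C_p/e$, with $\mathrm{Res}\,1=\nu$ and $\mathrm{Tr}\,\nu=p$.

The element $1\in(Z_3)_G$ gives an epimorphism $A\to Z_3$ with $1\mapsto1$, $g\mapsto\mathrm{Tr}\,\nu=p$ at $C_p/C_p$, and the isomorphism $1\mapsto\nu$ at $C_p/e$. Its kernel is $(\mathbb Z(p-g),0)\cong Z_0$.

We are back where we started. Splicing copies end to end gives a complex $T_\bullet$, $n\in\mathbb Z$, with $T_n=A$ for $n\equiv0,3$ and $T_n=Q$ for $n\equiv1,2$ mod $4$, and $4$-periodic differentials $d_n:T_n\to T_{n-1}$ corresponding to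
$$d_1\leftrightarrow1\in A_e,\qquad d_2\leftrightarrow\gamma-1\in Q_e,\qquad d_3\leftrightarrow1\in Q_G,\qquad d_4\leftrightarrow p-g\in A_G.\tag{1}$$
The computation above shows that $T_\bullet$ is exact with $\mathrm{im}(d_i)=Z_i$, where the index of $Z_i$ is read mod $4$.

What do we learn? Apply $\mathrm{Hom}(-,N)$. By the two Yoneda computations, $d_1$ induces $x\mapsto\mathrm{Res}\,x$, $d_2$ induces $v\mapsto(c_\gamma-1)v$, $d_3$ induces $v\mapsto\mathrm{Tr}\,v$, and $d_4$ induces $x\mapsto px-\mathrm{Tr}\,\mathrm{Res}\,x$. The ordinary group $\mathrm{Ext}^n(Z_0,N)$, $n\ge1$, is therefore the $n$-th cohomology of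
$$\cdots\xrightarrow{p-\mathrm{Tr\,Res}}\underset{0}{N_G}\xrightarrow{\mathrm{Res}}\underset{1}{N_e}\xrightarrow{c_\gamma-1}\underset{2}{N_e}\xrightarrow{\mathrm{Tr}}\underset{3}{N_G}\xrightarrow{p-\mathrm{Tr\,Res}}\underset{4\equiv 0}{N_G}\to\cdots\tag{2}$$
and is $4$-periodic in $n\ge1$ for every $N$. For instance, for $N=Z_0$ the complex is $\mathbb Z\to0\to0\to\mathbb Z\xrightarrow{p}\mathbb Z\to\cdots$, so for $n\ge 1$ the group is $\mathbb F_p$ when $4\mid n$ and $0$ otherwise.

Is this an accident of one well-chosen object in the first variable, or is $\mathrm{Ext}^n(M,N)$ eventually $4$-periodic for all $M$ and $N$? And what about Tor? The question is posed by Thomas Brazelton, David Chan, Benjamin Mudrak, Ben Spitz, Chase Vogeli, Chenglu Wang, Michael R. Zeng and Sasha Zotine in "$C_p$-Mackey functors in Macaulay2", arXiv:2509.05456 (2025).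

## 2. Mackey-valued Ext and Tor, and the statements

$C_p$-Mackey functors form a closed symmetric monoidal abelian category with enough projectives, with product the box product $\boxtimes$ and unit $A$. We use the standard explicit form of $\boxtimes$. At $C_p/e$, $(M\boxtimes N)_e=M_e\otimes N_e$ with diagonal action. At $C_p/C_p$, writing $\overline W=W/(\gamma-1)W$ for coinvariants,
$$(M\boxtimes N)_G=\Bigl(M_G\otimes N_G\ \oplus\ \overline{M_e\otimes N_e}\Bigr)\Big/\sim,\qquad \mathrm{Tr}\,a\otimes y\sim[a\otimes\mathrm{Res}\,y],\quad x\otimes\mathrm{Tr}\,b\sim[\mathrm{Res}\,x\otimes b],$$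
with $\mathrm{Tr}(a\otimes b)=[a\otimes b]$, $\mathrm{Res}(x\otimes y)=\mathrm{Res}\,x\otimes\mathrm{Res}\,y$ and $\mathrm{Res}[a\otimes b]=\nu(a\otimes b)$.

Two examples will be used. First, $A\boxtimes N\cong N$: at $C_p/C_p$ the isomorphism is $1\otimes y\mapsto y$, $g\otimes y\mapsto\mathrm{Tr}\,\mathrm{Res}\,y$, $[1\otimes b]\mapsto\mathrm{Tr}\,b$. Second, for an abelian group $B$ let $X\otimes B$ be the levelwise tensor product. Then
$$Q\boxtimes N\cong Q\otimes N_e\quad\text{naturally in }N,\tag{3}$$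
where $G$ acts only on the factor $Q_e=\mathbb Z[G]$. To check this, define $\theta_e(\gamma^i\otimes v)=\gamma^i\otimes\gamma^{-i}v$, which is bijective and equivariant, since $\gamma^{i+1}\otimes\gamma v\mapsto\gamma^{i+1}\otimes\gamma^{-i}v$. Define $\theta_G(1\otimes y)=\mathrm{Res}\,y$ and $\theta_G[\gamma^i\otimes v]=\gamma^{-i}v$. The relations are respected: $\mathrm{Tr}\,\gamma^i\otimes y$ and $[\gamma^i\otimes\mathrm{Res}\,y]$ both go to $\mathrm{Res}\,y$, while $1\otimes\mathrm{Tr}\,b$ and $[\nu\otimes b]$ both go to $\nu b$. The inverse of $\theta_G$ is $v\mapsto[1\otimes v]$, because $[\gamma^i\otimes v]=[1\otimes\gamma^{-i}v]$ and $1\otimes y=[1\otimes\mathrm{Res}\,y]$. Finally, $\mathrm{Tr}(\gamma^i\otimes v)$ goes to $\gamma^{-i}v=\mathrm{Tr}(\gamma^i\otimes\gamma^{-i}v)$, and $\theta_e(\mathrm{Res}[1\otimes v])=\theta_e(\sum\gamma^i\otimes\gamma^iv)=\nu\otimes v$, which is the restriction of $v$ in $Q\otimes N_e$.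

The internal Hom is right adjoint to $\boxtimes$, with $\underline{\mathrm{Hom}}(M,N)(C_p/H)=\mathrm{Hom}(\mathcal A_{C_p/H}\boxtimes M,N)$ for $H=e,C_p$. At $C_p/C_p$ it is $\mathrm{Hom}(M,N)$. For a projective resolution $P_\bullet\to M$, set
$$\mathrm{Ext}^n(M,N)=H^n(\underline{\mathrm{Hom}}(P_\bullet,N)),\qquad \mathrm{Tor}_n(M,N)=H_n(P_\bullet\boxtimes N).$$
These are Mackey functors, well defined up to isomorphism of Mackey functors; the value of $\mathrm{Ext}^n$ at $C_p/C_p$ is the ordinary Ext group.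

A second test case shows that periodicity cannot start at $n=1$. Let $\ell$ be a prime and $M=Q\otimes\mathbb Z/\ell$, with resolution $0\to Q\xrightarrow{\ell}Q\to M\to0$. Then
$$\mathrm{Ext}^1(M,Q)(C_p/C_p)=\mathrm{coker}(\ell\mid Q_e)=\mathbb Z[G]/\ell\ne0 .$$
By (3), $(Q\boxtimes M)_G=M_e$, so $\mathrm{Tor}_1(M,M)(C_p/C_p)=\ker(\ell\mid M_e)=(\mathbb Z/\ell)[G]\ne0$. On the other hand $\mathrm{Ext}^n(M,-)=0=\mathrm{Tor}_n(M,-)$ for $n\ge2$.

For a Mackey functor $N$ and $i\in\mathbb Z/4$, let $H^i(N)$ be the cohomology of (2), that is,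
$$H^0=\frac{\ker\mathrm{Res}}{\mathrm{im}(p-\mathrm{Tr\,Res})},\quad H^1=\frac{(N_e)^G}{\mathrm{im\,Res}},\quad H^2=\frac{\ker\mathrm{Tr}}{\mathrm{im}(c_\gamma-1)},\quad H^3=\frac{\ker(p-\mathrm{Tr\,Res})}{\mathrm{im\,Tr}} .$$
Call $M$ *$\mathbb Z$-free* if $M_G$ and $M_e$ are free abelian. Projectives are $\mathbb Z$-free, and subobjects of $\mathbb Z$-free objects are $\mathbb Z$-free, because subgroups of free abelian groups are free. In particular $Z_0,\dots,Z_3$ are $\mathbb Z$-free. Write $X^{(\kappa)}$ for a direct sum of $\kappa$ copies, $\kappa$ any cardinal.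

**Theorem A.** For all $C_p$-Mackey functors $M,N$ and all $n\ge2$,
$$\mathrm{Ext}^{n+4}(M,N)\cong\mathrm{Ext}^n(M,N)\quad\text{and}\quad\mathrm{Tor}_{n+4}(M,N)\cong\mathrm{Tor}_n(M,N)$$
as Mackey functors. If $M$ is $\mathbb Z$-free, $n\ge1$ suffices.

So the answer to the question is yes, and $n_0=2$ works for all $M,N$ simultaneously.

**Theorem B.**

1. The $H^i(N)$ are $\mathbb F_p$-vector spaces. For $n\ge2$, $\mathrm{Ext}^n(M,N)$ and $\mathrm{Tor}_n(M,N)$ vanish at $C_p/e$, and at $C_p/C_p$
$$\mathrm{Ext}^n(M,N)\cong\prod_{i\in\mathbb Z/4}\mathrm{Hom}_{\mathbb F_p}(H^i(M),H^{i+n}(N)),\qquad\mathrm{Tor}_n(M,N)\cong\bigoplus_{i+j\equiv3-n}H^i(M)\otimes_{\mathbb F_p}H^j(N).$$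
2. Every $\mathbb Z$-free $M$ satisfies $M\oplus K\cong\bigoplus_iZ_i^{(\kappa_i)}\oplus P$ with $K,P$ projective and $\kappa_i=\dim_{\mathbb F_p}H^i(M)$. Hence two $\mathbb Z$-free Mackey functors become isomorphic after adding projectives if and only if $\dim H^i$ agree for all $i\in\mathbb Z/4$.
3. $\mathrm{pd}\,M\le1\iff\mathrm{pd}\,M<\infty\iff H^*(M)=0$. If $H^*(M)\ne0$, then for every $n\ge2$ there is $N$ with $\mathrm{Ext}^n(M,N)\ne0$.
4. Neither the uniform bound $n_0=2$ nor the period $4$ can be lowered.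

## 3. What $T_\bullet\boxtimes M$ resolves, and what it does not

For $\mathbb Z[G]$-modules there is a familiar route to periodicity. The unit $\mathbb Z$ sits in an exact sequence $0\to\mathbb Z\to\mathbb Z[G]\to\mathbb Z[G]\to\mathbb Z\to0$. Tensoring over $\mathbb Z$ with a module $M$ that is free abelian gives $0\to M\to\mathbb Z[G]\otimes M\to\mathbb Z[G]\otimes M\to M\to0$ with free middle terms, so $\mathrm{Ext}^{n+2}(M,-)\cong\mathrm{Ext}^n(M,-)$ for $n\ge1$. It is natural to tensor $T_\bullet$ with $M$ in the same way.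

This stops working for a definite reason: the unit $A$ is projective, so $\mathrm{Ext}^4(A,A)=0$ and there is no class there to multiply by. Our periodic complex resolves $Z_0$, not $A$. Tensoring its augmentation $T_{\geq 0}\to Z_0$ with $M$ gives a complex ending in
$$Z_0\boxtimes M=(M_G/\mathrm{Tr}\,M_e,\,0),$$
because the level $C_p/e$ is $0$ and the only surviving relation at $C_p/C_p$ is $1\otimes\mathrm{Tr}\,b\sim0$. Most of $M$ has been forgotten. The terms are $A\boxtimes M=M$, which need not be projective, and $Q\otimes M_e$. The complex need not be exact either, and its homology can be computed.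

**The complex $T_\bullet\boxtimes N$ at $C_p/C_p$.** Identify $(A\boxtimes N)_G=N_G$ and $(Q\boxtimes N)_G=N_e$ as in Section 2. By (1), the differentials act as follows.

- $d_1$: $v\leftrightarrow[1\otimes v]\mapsto[1\otimes v]\leftrightarrow\mathrm{Tr}\,v$.
- $d_2$: $v\leftrightarrow[1\otimes v]\mapsto[(\gamma-1)\otimes v]\leftrightarrow(c_\gamma^{-1}-1)v$.
- $d_3$: $y\leftrightarrow1\otimes y\mapsto1\otimes y\in Q_G\otimes N_G$, which corresponds to $\mathrm{Res}\,y$.
- $d_4$: $y\leftrightarrow1\otimes y\mapsto(p-g)\otimes y\leftrightarrow py-\mathrm{Tr}\,\mathrm{Res}\,y$.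

Since $c_\gamma^{-1}-1=-c_\gamma^{-1}(c_\gamma-1)$, and $c_\gamma^{-1}$ is an automorphism commuting with $c_\gamma-1$, the maps $c_\gamma^{-1}-1$ and $c_\gamma-1$ have the same kernel and image. Reading off homology in degrees $0,1,2,3$ gives $H^3,H^2,H^1,H^0$, so
$$H_j(T_\bullet\boxtimes N)(C_p/C_p)\cong H^{3-j}(N),\qquad j\in\mathbb Z/4.\tag{4}$$

So the failure of exactness of $T_\bullet\boxtimes M$ at $C_p/C_p$ is measured exactly by the four groups $H^i(M)$. The proof turns this around. We do not try to make the obstruction vanish; we use it as an invariant. The plan is to show that $H^*$ determines a $\mathbb Z$-free Mackey functor up to projective summands, and that each of the four groups is accounted for by one of $Z_0,\dots,Z_3$, whose resolutions are tails of $T_\bullet$. Since first syzygies are $\mathbb Z$-free, periodicity of $T_\bullet$ then passes to every $M$.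

Adding projectives really is needed. If $\zeta$ is a primitive $p$-th root of unity and $\mathfrak a\subset\mathbb Z[\zeta]$ is a nonzero ideal, with $\gamma$ acting as $\zeta$, then $\nu$ acts as $0$ and $(0,\mathfrak a)$ is a $\mathbb Z$-free Mackey functor. Multiplication by $\gamma-1$ gives $(\gamma-1)\mathbb Z[G]\cong\mathbb Z[G]/\mathbb Z\nu\cong\mathbb Z[\zeta]$, so $(0,\mathfrak a)\cong Z_2$ exactly when $\mathfrak a$ is principal. Yet $H^2(0,\mathfrak a)=\mathfrak a/(\zeta-1)\mathfrak a$ always has order $p$, and the other $H^i$ vanish. So $H^*$ cannot see the class of $\mathfrak a$, and a non-principal $\mathfrak a$, if there is one, can be compared with $Z_2$ only after adding projectives.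

## 4. The groups $H^i$ on projectives and on $Z_0,\dots,Z_3$

This section collects what we must know about $H^*$. By Section 1, $H^i(N)=H^i(\mathrm{Hom}(T_\bullet,N))$.

**Formal properties.** The purpose is to have exact sequences available. The functors $N\mapsto N_G$ and $N\mapsto N_e$ are exact and commute with direct sums. Hence $H^*$ commutes with direct sums, and a short exact sequence $0\to N'\to N\to N''\to0$ gives a long exact sequence with connecting maps $\delta:H^j(N'')\to H^{j+1}(N')$, indices in $\mathbb Z/4$.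

**The prime $p$ kills $H^i(N)$.** This makes the $H^i$ vector spaces over $\mathbb F_p$.

- $i=0$: if $\mathrm{Res}\,x=0$, then $px=(p-\mathrm{Tr\,Res})x$.
- $i=1$: if $v\in(N_e)^G$, then $pv=\nu v=\mathrm{Res}\,\mathrm{Tr}\,v$.
- $i=2$: if $\mathrm{Tr}\,v=0$, then $\nu v=\mathrm{Res}\,\mathrm{Tr}\,v=0$, so $pv=(p-\nu)v=\sum_i(1-\gamma^i)v\in(c_\gamma-1)N_e$.
- $i=3$: if $(p-\mathrm{Tr\,Res})x=0$, then $px=\mathrm{Tr}(\mathrm{Res}\,x)$.

**Projectives are acyclic.** The purpose is to make $H^*$ insensitive to projective summands. It suffices to treat $A$ and $Q$. On $A_G$ we have $(p-\mathrm{Tr\,Res})(a+bg)=pa+pbg-(a+pb)g=a(p-g)$.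

For $A$: $\ker\mathrm{Res}=\{a+bg:a+pb=0\}=\mathbb Z(p-g)=\mathrm{im}(p-\mathrm{Tr\,Res})$; $\mathrm{Res}$ is onto $A_e$; $\mathrm{Tr}$ is injective; and $\ker(p-\mathrm{Tr\,Res})=\mathbb Zg=\mathrm{im\,Tr}$.

For $Q$: $\mathrm{Res}$ is injective; $\mathbb Z[G]^G=\mathbb Z\nu=\mathrm{im\,Res}$; $\ker\varepsilon=\mathrm{im}(\gamma-1)$; and $\mathrm{Tr}$ is onto. So all $H^i$ vanish.

**The values on $Z_i$.** We show that $Z_i$ carries exactly one class, in degree $i$, and name it. Let $\pi_i:T_i\to Z_i$ be $d_i$ with its codomain cut down to its image. Then $\pi_id_{i+1}=0$, so $\pi_i\in\mathrm{Hom}(T_i,Z_i)$ is a cocycle of degree $i$. The claim is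
$$H^j(Z_i)=0\ \ (j\not\equiv i),\qquad H^i(Z_i)=\mathbb F_p\cdot[\pi_i]\cong\mathbb F_p.\tag{5}$$
For $i=0$, complex (2) is $\mathbb Z\to0\to0\to\mathbb Z\xrightarrow{p}\mathbb Z$. So $H^0=\mathbb Z/p$, generated by the class of $1\in(Z_0)_G$, and the other groups are $0$. After identifying $Z_0=\mathrm{im}(d_4)=(\mathbb Z(p-g),0)$ with $(\mathbb Z,0)$ by $p-g\leftrightarrow1$, the map $\pi_0$ corresponds to $1$.

In general the sequence $0\to Z_{i+1}\to T_i\to Z_i\to0$ and $H^*(T_i)=0$ give isomorphisms $\delta:H^j(Z_i)\cong H^{j+1}(Z_{i+1})$. To compute $\delta[\pi_i]$, lift $\pi_i\in\mathrm{Hom}(T_i,Z_i)$ to $\mathrm{id}\in\mathrm{Hom}(T_i,T_i)$ and apply the differential, getting $\mathrm{id}\circ d_{i+1}=d_{i+1}$, which regarded as a map into $Z_{i+1}$ is $\pi_{i+1}$. So $\delta[\pi_i]=\pm[\pi_{i+1}]$ (the sign depends on conventions), and (5) follows by induction on $i$.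

As a hand check for $i=3$: $Z_3$ is $(\mathbb Z,\mathbb Z)$ with $\mathrm{Res}=1$, $\mathrm{Tr}=p$ and trivial action, and (2) is $\mathbb Z\xrightarrow{1}\mathbb Z\xrightarrow{0}\mathbb Z\xrightarrow{p}\mathbb Z\xrightarrow{0}\mathbb Z$, with cohomology $\mathbb Z/p$ in degree $3$ only.

## 5. Extensions of $\mathbb Z$-free functors by projectives split

Projectives split off when they are quotients. We need them to split off as subobjects too.

**Lemma 1.** Let $L$ be $\mathbb Z$-free and $K$ projective. Every exact sequence $0\to K\to Y\to L\to0$ splits.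

**Step 1: maps into $A\otimes B$.** The purpose is to turn an extension problem for Mackey functors into one for abelian groups. For any abelian group $B$ there is an isomorphism, natural in $M$,
$$\mathrm{Hom}(M,A\otimes B)\cong\mathrm{Hom}_{\mathbb Z}(M_G,B).$$
Given $f$, write $f_G(x)=\alpha(x)\cdot1+\beta(x)\cdot g$ with $\alpha,\beta:M_G\to B$; we send $f$ to $\beta$. Compatibility with $\mathrm{Tr}$ says $\alpha(\mathrm{Tr}\,v)=0$ and $f_e(v)=\beta(\mathrm{Tr}\,v)$. Compatibility with $\mathrm{Res}$ says $f_e(\mathrm{Res}\,x)=\alpha(x)+p\beta(x)$. So $\beta$ determines $f$: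
$$f_e=\beta\,\mathrm{Tr},\qquad\alpha(x)=\beta(\mathrm{Tr}\,\mathrm{Res}\,x)-p\beta(x).$$
Conversely, for any $\beta$ these formulas define a morphism. The map $f_e$ is $G$-invariant because $\mathrm{Tr}\,c_\gamma=\mathrm{Tr}$; compatibility with $\mathrm{Res}$ holds by the choice of $\alpha$; and compatibility with $\mathrm{Tr}$ holds because $\alpha(\mathrm{Tr}\,v)=\beta(\mathrm{Tr}\,\nu v)-p\beta(\mathrm{Tr}\,v)=0$.

**Step 2: maps into $Q\otimes B$.** The purpose is the same for the other generator: naturally in $M$,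
$$\mathrm{Hom}(M,Q\otimes B)\cong\mathrm{Hom}_{\mathbb Z}(M_e,B).$$
Given $f$, let $\beta(v)$ be the coefficient of $1$ in $f_e(v)\in B[G]$. Equivariance gives $f_e(v)=\sum_i\beta(\gamma^{-i}v)\gamma^i$. Compatibility with $\mathrm{Res}$ says that $f_G(x)\nu=f_e(\mathrm{Res}\,x)=\beta(\mathrm{Res}\,x)\nu$, so $f_G=\beta\,\mathrm{Res}$. Conversely, any $\beta$ gives an equivariant $f_e$ by this formula, and with $f_G=\beta\,\mathrm{Res}$ compatibility with $\mathrm{Tr}$ also holds: $f_G(\mathrm{Tr}\,v)=\beta(\nu v)=\sum_i\beta(\gamma^{-i}v)=\mathrm{Tr}\,f_e(v)$.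

**Step 3: extending the identity of $K$.** Now we produce a retraction. Since $L_G$ and $L_e$ are free abelian, $K_G\to Y_G$ and $K_e\to Y_e$ are split injections of abelian groups. So every homomorphism $K_G\to B$ extends to $Y_G$, and every homomorphism $K_e\to B'$ extends to $Y_e$. By Steps 1 and 2, $\mathrm{Hom}(Y,X)\to\mathrm{Hom}(K,X)$ is surjective for $X=A\otimes B\oplus Q\otimes B'$, and hence for every direct summand of such an $X$. The projective $K$ is a summand of some $A\otimes\mathbb Z^{(I)}\oplus Q\otimes\mathbb Z^{(J)}$, so we may take $X=K$. Then $\mathrm{id}_K$ extends to $Y\to K$, which splits the sequence. $\square$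

## 6. Acyclic $\mathbb Z$-free Mackey functors are projective

We know $H^*$ vanishes on projectives. For $\mathbb Z$-free objects the converse holds, and this is the heart of the proof. It rests on a fact about $\mathbb Z[G]$-modules. Recall the Tate cohomology of the cyclic group $G$: it is $2$-periodic, with
$$\hat H^0(X)=X^G/\nu X,\qquad\hat H^{-1}(X)=\ker\nu/(\gamma-1)X .$$
It has long exact sequences and vanishes on free modules. Moreover $H^1(G,X)\cong\hat H^{-1}(X)$ and $H_1(G,X)=\hat H^{-2}(X)\cong\hat H^0(X)$.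

**Lemma 2.** Let $W$ be a $\mathbb Z[G]$-module with $\hat H^*(W)=0$, and let $0\to R\to E\to W\to0$ be exact with $E$ free. Then $R$ is projective and $0\to\overline R\to\overline E\to\overline W\to0$ is exact.

**Step 1: exactness on coinvariants.** The long exact homology sequence reads $H_1(G,W)\to\overline R\to\overline E\to\overline W\to0$, and $H_1(G,W)\cong\hat H^0(W)=0$.

**Step 2: $X=R/p$ is free over $\mathbb F_p[G]$.** This prepares a reduction mod $p$. The group $R$ is free abelian, being contained in $E$, and $\hat H^*(R)=0$ by the long exact sequence. From $0\to R\xrightarrow pR\to X\to0$ we get $\hat H^*(X)=0$. Lift an $\mathbb F_p$-basis of $\overline X$ to $X$. This gives a map $E_1\to X$ from a free $\mathbb F_p[G]$-module with $\overline{E_1}\cong\overline X$.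

Its cokernel $V$ has $\overline V=0$, that is, $V=(\gamma-1)V$. Since $(\gamma-1)^p=\gamma^p-1=0$ in $\mathbb F_p[G]$, we get $V=0$, so the map is onto. Let $Y$ be its kernel. The sequence $H_1(G,X)\to\overline Y\to\overline{E_1}\xrightarrow{\cong}\overline X$ with $H_1(G,X)\cong\hat H^0(X)=0$ gives $\overline Y=0$, hence $Y=0$ for the same reason.

**Step 3: $R$ is projective.** We split a free cover of $R$. Take $0\to R'\to E'\to R\to0$ with $E'$ free over $\mathbb Z[G]$, and put $U=\mathrm{Hom}_{\mathbb Z}(R,R')$ with conjugation action. As $R$ is free abelian, there is a $\mathbb Z$-linear section $s:R\to E'$. Put $u=\gamma s\gamma^{-1}-s\in U$. The sum $\nu u$ telescopes to $\gamma^ps\gamma^{-p}-s=0$, so $u$ represents a class in $\ker\nu/(\gamma-1)U=H^1(G,U)$. If $u=\gamma u'\gamma^{-1}-u'$ with $u'\in U$, then $s-u'$ is a section commuting with $\gamma$, and $E'\to R$ splits over $\mathbb Z[G]$. So it suffices to prove $H^1(G,U)=0$.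

Since $R$ is free abelian, $\mathrm{Hom}_{\mathbb Z}(R,-)$ applied to $0\to R'\xrightarrow pR'\to R'/p\to0$ gives an exact sequence
$$0\to U\xrightarrow pU\to\mathrm{Hom}_{\mathbb F_p}(R/p,R'/p)\to0 .$$
By Step 2, $R/p=\bigoplus_{i=0}^{p-1}\gamma^iV$ for an $\mathbb F_p$-subspace $V$. Let $D=\mathrm{Hom}_{\mathbb F_p}(V,R'/p)$. Sending $d\gamma^i\in D[G]$ to the map equal to $\gamma^id\gamma^{-i}$ on $\gamma^iV$ and $0$ on the other summands identifies $D[G]$, with $G$ acting by multiplication, with the last module. In $D[G]$ we have $\ker\nu=\{\sum d_i\gamma^i:\sum d_i=0\}=(\gamma-1)D[G]$, so its $H^1$ is $0$. Therefore $p$ acts surjectively on $H^1(G,U)$. But $p$ acts as zero there: if $\nu u=0$ then $pu=(p-\nu)u\in(\gamma-1)U$. Hence $H^1(G,U)=0$. $\square$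

**Proposition 3.** If $L$ is $\mathbb Z$-free and $H^*(L)=0$, then $L$ is projective.

A first thought is to apply Lemma 2 to $L_e$ directly. That fails for $L=A$, where $A_e=\mathbb Z$ has $\hat H^0=\mathbb Z/p$. Copies of $A$ have to be removed first, and they should be visible in $L_G/\mathrm{Tr}\,L_e$, since $A_G/\mathrm{Tr}\,A_e=\mathbb Z$ and $Q_G/\mathrm{Tr}\,Q_e=0$. One might then hope that the removed part is a direct summand. It need not be. For $L=A$ choose the lift $1+g$ of the generator of $A_G/\mathbb Zg$. The resulting map $\varphi:A\to A$ is multiplication by $1+p$ at $C_p/e$, and its cokernel is $\mathbb Z/(1+p)$ at both levels (at $C_p/C_p$ it is $\mathbb Z\{1,g\}/(1+g,(1+p)g)$). So the cokernel can have torsion, and the proof must tolerate that. This is why Lemma 2 makes no torsion-freeness assumption on $W$. Lemma 1, used at the very end, restores a splitting.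

**Step 1: a candidate for the $A$-part.** Put $\tau=p-\mathrm{Tr\,Res}:L_G\to L_G$. Then $\tau\,\mathrm{Tr}=p\,\mathrm{Tr}-\mathrm{Tr}\,\nu=0$. Let $B=L_G/\mathrm{Tr}\,L_e$. As $H^3(L)=0$, $\mathrm{im\,Tr}=\ker\tau$, so $B\cong\mathrm{im}\,\tau\subset L_G$ is free abelian. Choose a section $s:B\to L_G$ of the quotient map, and let $\varphi:A\otimes B\to L$ be the corresponding morphism:
$$\varphi_G(b\otimes1)=s(b),\qquad\varphi_G(b\otimes g)=\mathrm{Tr}\,\mathrm{Res}\,s(b),\qquad\varphi_e(b)=\mathrm{Res}\,s(b).$$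

**Step 2: $\varphi$ is injective.** This is needed to control $\mathrm{coker}\,\varphi$ by a short exact sequence. We show three things.

(i) If $\mathrm{Tr}\,\mathrm{Res}\,x=0$, then $\mathrm{Res}\,x=0$. Indeed $0=\mathrm{Res}\,\mathrm{Tr}\,\mathrm{Res}\,x=\nu\,\mathrm{Res}\,x=p\,\mathrm{Res}\,x$, and $L_e$ is torsion-free.

(ii) $\mathrm{Res}\,s$ is injective. Let $B_0=\ker(\mathrm{Res}\,s)$ and $b\in B_0$. As $H^0(L)=0$, $s(b)=\tau y$ for some $y\in L_G$. Let $b'$ be the class of $y$ in $B$, so $y=s(b')+\mathrm{Tr}\,w$. As $\tau\,\mathrm{Tr}=0$,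
$$s(b)=\tau s(b')=p\,s(b')-\mathrm{Tr}\,\mathrm{Res}\,s(b').$$
Modulo $\mathrm{im\,Tr}$ this says $b=pb'$. Hence $s(b)=p\,s(b')$, and the displayed equation forces $\mathrm{Tr}\,\mathrm{Res}\,s(b')=0$. By (i), $b'\in B_0$. So $B_0=pB_0$, and a $p$-divisible subgroup of a free abelian group is $0$.

(iii) $\varphi$ is injective. At $C_p/e$ this is (ii). At $C_p/C_p$, suppose $s(b)+\mathrm{Tr}\,\mathrm{Res}\,s(b')=0$. Modulo $\mathrm{im\,Tr}$ we get $b=0$. Then $\mathrm{Tr}\,\mathrm{Res}\,s(b')=0$, so $\mathrm{Res}\,s(b')=0$ by (i) and $b'=0$ by (ii).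

**Step 3: the cokernel is determined by its level $C_p/e$.** We now identify $C=\mathrm{coker}\,\varphi$ with an object to which Lemma 2 applies. Put $W=C_e$. By the long exact sequence for $0\to A\otimes B\to L\to C\to0$, and since $A\otimes B$ is free, $H^*(C)=0$. For any $\mathbb Z[G]$-module $W$ let
$$FQ(W)=(\overline W,\,W),\qquad\mathrm{Res}=\nu:\overline W\to W,\qquad\mathrm{Tr}=\text{the quotient map},$$
which is a Mackey functor since $\mathrm{Res}\,\mathrm{Tr}=\nu$. For example, $FQ(\mathbb Z[G])=Q$.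

Since $L_G=s(B)+\mathrm{Tr}\,L_e$, the transfer of $C$ is onto. Since $H^2(C)=0$, its kernel is $(\gamma-1)W$. So $\mathrm{Tr}$ induces $\overline W\cong C_G$; under this isomorphism $\mathrm{Res}$ becomes $\nu$ because $\mathrm{Res}\,\mathrm{Tr}=\nu$. Hence $C\cong FQ(W)$.

**Step 4: $\hat H^*(W)=0$.** This is the hypothesis of Lemma 2. From $H^1(C)=0$, $W^G=\mathrm{Res}\,C_G=\mathrm{Res}\,\mathrm{Tr}\,W=\nu W$, so $\hat H^0(W)=0$. On $C_G=\mathrm{im\,Tr}$ the map $p-\mathrm{Tr\,Res}$ is zero, since $p\,\mathrm{Tr}\,w-\mathrm{Tr}\,\nu w=0$. Thus $H^0(C)=0$ says that $\mathrm{Res}$ is injective, i.e. $\nu:\overline W\to W$ is injective, i.e. $\hat H^{-1}(W)=0$.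

**Step 5: assembling a split resolution.** We write $L$ as a quotient of a free object with projective kernel. Take $0\to R\to E\to W\to0$ with $E$ free. By Lemma 2, $R$ is projective and
$$0\to FQ(R)\to FQ(E)\to FQ(W)\cong C\to0$$
is exact. Since $FQ$ preserves direct sums and $FQ(\mathbb Z[G])=Q$, $FQ(E)$ is free and $FQ(R)$ is projective. Lift $FQ(E)\to C$ to $\lambda:FQ(E)\to L$ and consider $(\varphi,\lambda):(A\otimes B)\oplus FQ(E)\to L$. It is onto, because $\lambda$ covers $C=L/\mathrm{im}\,\varphi$. If $\varphi(a)+\lambda(x)=0$ at some level, then $x$ maps to $0$ in $C$, so $x\in FQ(R)$; conversely, for $x\in FQ(R)$ we have $\lambda(x)\in\mathrm{im}\,\varphi$, and there is exactly one $a$, as $\varphi$ is injective. So the kernel is isomorphic to $FQ(R)$: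
$$0\to FQ(R)\to(A\otimes B)\oplus FQ(E)\to L\to0 .$$
By Lemma 1 this splits, so $L$ is a direct summand of a free object. $\square$

## 7. Every $\mathbb Z$-free Mackey functor is stably a sum of $Z_0,\dots,Z_3$

**Proposition 4.** If $M$ is $\mathbb Z$-free and $\kappa_i=\dim_{\mathbb F_p}H^i(M)$, there are projectives $K,P$ with
$$M\oplus K\cong F\oplus P,\qquad F=\bigoplus_{i=0}^3Z_i^{(\kappa_i)} .$$

**Step 1: a map $F\to M$ that is an isomorphism on $H^*$.** This transports the cohomology of $M$ to the model $F$. For each $i$ choose cocycles $z:T_i\to M$ representing a basis of $H^i(M)$. Being a cocycle means $zd_{i+1}=0$, so $z$ factors through $\mathrm{coker}(d_{i+1})\cong Z_i$ as $z=\tilde z\pi_i$ with $\tilde z:Z_i\to M$, and $\tilde z_*[\pi_i]=[z]$. All the $\tilde z$ together define $f:F\to M$. By (5), $H^i(F)$ has as basis the classes $[\pi_i]$ of the $\kappa_i$ copies of $Z_i$, and $f$ carries this basis to the chosen basis of $H^i(M)$. So $H^*(f)$ is an isomorphism.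

**Step 2: make it onto and split it.** Choose a free $P$ with an epimorphism $P\to M$. Then $F\oplus P\to M$ is onto, and it is still an isomorphism on $H^*$ since $H^*(P)=0$. Let $K$ be its kernel. The long exact sequence gives $H^*(K)=0$, and $K$ is $\mathbb Z$-free as a subobject of $F\oplus P$. By Proposition 3, $K$ is projective. Since $M$ is $\mathbb Z$-free, Lemma 1 splits $0\to K\to F\oplus P\to M\to0$. $\square$

**Proof of Theorem B(2).** The first assertion is Proposition 4. If $M\oplus P\cong M'\oplus P'$ with $P,P'$ projective, then $H^*(M)\cong H^*(M')$. Conversely, if the dimensions agree, the same $F$ serves both: $M\oplus K\cong F\oplus P$ and $M'\oplus K'\cong F\oplus P'$, so $M\oplus K\oplus P'\cong F\oplus P\oplus P'\cong M'\oplus K'\oplus P$. $\square$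

## 8. Dimension shift and the proof of Theorem A

**Step 1: Ext and Tor of $Z_i$.** Here the periodicity of $T_\bullet$ enters. Put
$$\underline H^j(N)=H^j(\underline{\mathrm{Hom}}(T_\bullet,N)),\qquad\underline H_j(N)=H_j(T_\bullet\boxtimes N).$$
These are Mackey functors depending only on $j$ mod $4$. The truncation $T_{\ge i}\to Z_i$ is a projective resolution with $T_{i+m}$ in degree $m$. For $m\ge1$ the $m$-th (co)homology involves only $T_{i+m-1},T_{i+m},T_{i+m+1}$, all of which lie in the truncation, so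
$$\mathrm{Ext}^m(Z_i,N)\cong\underline H^{m+i}(N),\qquad\mathrm{Tor}_m(Z_i,N)\cong\underline H_{m+i}(N)\qquad(m\ge1).$$

**Step 2: $\mathbb Z$-free objects.** We pass from the $Z_i$ to any $\mathbb Z$-free $L$. Direct sums of projective resolutions are projective resolutions; $\boxtimes$ preserves direct sums and $\underline{\mathrm{Hom}}(-,N)$ turns them into products; and direct sums and products are exact. Hence $\mathrm{Ext}^m(-,N)$ turns direct sums into products and $\mathrm{Tor}_m(-,N)$ preserves direct sums. Both vanish on projectives for $m\ge1$. With $\kappa_i=\dim H^i(L)$ and $L\oplus K\cong F\oplus P$ from Proposition 4, we get isomorphisms of Mackey functors for $m\ge1$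
$$\mathrm{Ext}^m(L,N)\cong\prod_{i=0}^3\underline H^{m+i}(N)^{\kappa_i},\qquad\mathrm{Tor}_m(L,N)\cong\bigoplus_{i=0}^3\underline H_{m+i}(N)^{(\kappa_i)},\tag{6}$$
where the exponents denote a product, respectively a direct sum, of $\kappa_i$ copies. The right-hand sides depend only on $m$ mod $4$. This is Theorem A for $\mathbb Z$-free $M$, with $n\ge1$.

**Step 3: arbitrary $M$.** One syzygy reduces to Step 2. Take $0\to\Omega M\to P_0\to M\to0$ with $P_0$ free. Then $\Omega M$ is $\mathbb Z$-free. Splicing a projective resolution of $\Omega M$ with $P_0$ gives one of $M$, in which the terms of degree $\ge1$ are the terms of the resolution of $\Omega M$ shifted by one. For $n\ge2$ the $n$-th (co)homology involves only terms of degree $\ge1$, so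
$$\mathrm{Ext}^n(M,N)\cong\mathrm{Ext}^{n-1}(\Omega M,N),\qquad\mathrm{Tor}_n(M,N)\cong\mathrm{Tor}_{n-1}(\Omega M,N)\qquad(n\ge2).\tag{7}$$
By (6) with $L=\Omega M$ and $m=n-1\ge1$, both are $4$-periodic in $n\ge2$. This proves Theorem A. $\blacksquare$

## 9. The values at $C_p/e$ and at $C_p/C_p$

We now prove Theorem B(1). That the $H^i(N)$ are $\mathbb F_p$-vector spaces was shown in Section 4.

**Step 1: vanishing at $C_p/e$.** The aim is to recognize ordinary Ext and Tor of abelian groups. By (3), $\underline{\mathrm{Hom}}(M,N)(C_p/e)=\mathrm{Hom}(Q\boxtimes M,N)\cong\mathrm{Hom}(Q\otimes M_e,N)$. A morphism $f:Q\otimes B\to N$ is determined by the homomorphism $b\mapsto f_e(1\otimes b)$ from $B$ to $N_e$, and every homomorphism occurs, by the argument for $\mathrm{Hom}(Q,N)=N_e$ in Section 1. So, naturally in $M$,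
$$\underline{\mathrm{Hom}}(M,N)(C_p/e)\cong\mathrm{Hom}_{\mathbb Z}(M_e,N_e),\qquad(M\boxtimes N)(C_p/e)=M_e\otimes N_e .$$
If $P_\bullet\to M$ is a projective resolution, then $(P_\bullet)_e$ is a resolution of $M_e$ by free abelian groups. Hence at $C_p/e$ the values are $\mathrm{Ext}^n_{\mathbb Z}(M_e,N_e)$ and $\mathrm{Tor}_n^{\mathbb Z}(M_e,N_e)$, which vanish for $n\ge2$.

**Step 2: the values at $C_p/C_p$.** We evaluate (6) at $C_p/C_p$ for $L=\Omega M$. We have $\underline H^j(N)(C_p/C_p)=H^j(\mathrm{Hom}(T_\bullet,N))=H^j(N)$, and $\underline H_j(N)(C_p/C_p)\cong H^{3-j}(N)$ by (4). Since $H^*(P_0)=0$, the long exact sequence gives $H^i(\Omega M)\cong H^{i-1}(M)$. A product of $\dim V$ copies of a vector space $V'$ is $\mathrm{Hom}_{\mathbb F_p}(V,V')$, and a direct sum of $\dim V$ copies is $V\otimes V'$. So (7) and (6), with $m=n-1$, give at $C_p/C_p$, for $n\ge2$,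
$$\mathrm{Ext}^n(M,N)\cong\prod_i\mathrm{Hom}_{\mathbb F_p}\bigl(H^{i-1}(M),H^{n-1+i}(N)\bigr),\qquad\mathrm{Tor}_n(M,N)\cong\bigoplus_iH^{i-1}(M)\otimes_{\mathbb F_p} H^{3-(n-1+i)}(N).$$
In the first formula the degrees differ by $n$. In the second they add up to $(i-1)+(4-n-i)=3-n$. Reindexing gives Theorem B(1). $\blacksquare$

As an example, let $M=N=(\mathbb F_p,\mathbb F_p)$ with $\mathrm{Res}=1$, $\mathrm{Tr}=0$ and trivial action. This is a Mackey functor since $\nu=p=0$ on $\mathbb F_p$. Complex (2) is $\mathbb F_p\xrightarrow1\mathbb F_p\xrightarrow0\mathbb F_p\xrightarrow0\mathbb F_p\xrightarrow0\mathbb F_p$, so $H^2=H^3=\mathbb F_p$ and $H^0=H^1=0$. Hence for $n\ge2$ the dimension of $\mathrm{Ext}^n(M,M)(C_p/C_p)$ is $2,1,0,1$ for $n\equiv0,1,2,3$ mod $4$.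

## 10. Infinite projective dimension, and why $2$ and $4$ cannot be lowered

**Proof of Theorem B(3).** If $H^*(M)=0$, then $H^*(\Omega M)=0$, so $\Omega M$ is projective by Proposition 3 and $\mathrm{pd}\,M\le1$. Clearly $\mathrm{pd}\,M\le1$ implies $\mathrm{pd}\,M<\infty$. Finally, suppose $H^i(M)\ne0$ for some $i$ and let $n\ge2$. By (5), $H^{i+n}(Z_{i+n})=\mathbb F_p$, so Theorem B(1) shows that $\mathrm{Ext}^n(M,Z_{i+n})(C_p/C_p)$ contains the factor $\mathrm{Hom}_{\mathbb F_p}(H^i(M),\mathbb F_p)\ne0$. This holds for every $n\ge2$, so $\mathrm{pd}\,M=\infty$. $\blacksquare$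

**Proof of Theorem B(4).** For the period, take $M=N=Z_0$, with $H^*(Z_0)$ equal to $\mathbb F_p$ in degree $0$ only. By Theorem B(1), for $n\ge2$ the group $\mathrm{Ext}^n(Z_0,Z_0)(C_p/C_p)$ is $\mathbb F_p$ if $4\mid n$ and $0$ otherwise, in agreement with the hand computation of Section 1. Likewise $\mathrm{Tor}_n(Z_0,Z_0)(C_p/C_p)$ is $\mathbb F_p$ if $n\equiv3$ mod $4$ and $0$ otherwise. So no period smaller than $4$ is possible, for Ext or for Tor.

For the bound, take $M=Q\otimes\mathbb Z/\ell$ from Section 2. There $\mathrm{Ext}^1(M,Q)\ne0$ and $\mathrm{Tor}_1(M,M)\ne0$, while $\mathrm{Ext}^5(M,Q)=0=\mathrm{Tor}_5(M,M)$. So $n_0=1$ does not work for all pairs. $\blacksquare$
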